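# Cross-free sets in Steiner triple systems: how large can three uncrossed classes be?

## 1. Seven points, nine points

Take the Fano plane on the points $1,\dots,7$, with the seven lines
$$123,\quad 145,\quad 167,\quad 246,\quad 257,\quad 347,\quad 356 .$$
Every two points lie on exactly one line. Let us try to choose three disjoint pairs of points $X_1,X_2,X_3$ so that no line takes one point from each pair. Three disjoint pairs use six points, and by symmetry of the argument below it does not matter which point is left out; leave out $1$. The four lines that miss $1$ are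
$$246,\quad 257,\quad 347,\quad 356 .$$
Take $X_1=\{2,4\}$, $X_2=\{3,7\}$, $X_3=\{5,6\}$. The line $246$ contains $X_1$, the line $347$ contains $X_2$, the line $356$ contains $X_3$. But $257$ takes $2$ from $X_1$, $7$ from $X_2$ and $5$ from $X_3$.

This was bound to happen. A line that misses the point left out has its three points in $X_1\cup X_2\cup X_3$, so it avoids being split over all three pairs only if it contains one of the pairs. Each pair lies on one line only, so at most three lines can be rescued, and there are four of them. With pairs the task is impossible. With single points it is easy: any three points not on a line will do.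

Now nine points: $u_0,u_1,u_2,v_0,v_1,v_2,w_0,w_1,w_2$, with the twelve triples
$$\{u_0,u_1,u_2\},\quad \{v_0,v_1,v_2\},\quad \{w_0,w_1,w_2\},\quad \{u_r,v_s,w_{r+s}\}\ \ (r,s\in\mathbb Z_3). \tag{1}$$
Two points with the same letter are together in one of the first three triples and in no other. Two points with different letters determine $r$ and $s$, since any two of $r,s,r+s$ determine the third; so they too are together in exactly one triple. Put
$$X_1=\{u_0,u_1\},\qquad X_2=\{u_2,v_0\},\qquad X_3=\{v_1,v_2\}.$$
The triple $u_0u_1u_2$ misses $X_3$, the triple $v_0v_1v_2$ misses $X_1$, and every other triple contains some $w_t$, which lies in no $X_i$, so it has at most two points left and cannot meet all three $X_i$. Pairs work here.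

Can we have three classes of size three on nine points? Then the classes use up all points, and each of the twelve triples must contain a pair of points from the same class. There are only $3\cdot 3=9$ such pairs, each in one triple. So no.

On seven points the largest possible size is $1$, on nine points it is $2$. What is it in general?

## 2. Cross-free sets and the function $G(n)$

**Definition (Steiner triple system).** A Steiner triple system STS$(n)$ is a pair $(V,\mathcal B)$, where $V$ is a set of $n$ points and $\mathcal B$ is a family of $3$-element subsets of $V$, called blocks, such that every pair of distinct points lies in exactly one block.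

The pairs through a point $x$ are grouped two by two by the blocks through $x$, so $x$ is in $(n-1)/2$ blocks, and these blocks are disjoint outside $x$. Counting pairs gives $|\mathcal B|=n(n-1)/6$. The textbook fact that we use without proof: an STS$(n)$ exists exactly for the *admissible* $n$, that is, $n\equiv 1,3\pmod 6$.

**Definition (cross-free set).** Three pairwise disjoint $m$-element sets $X_1,X_2,X_3\subset V$ form a cross-free set of size $m$ in $(V,\mathcal B)$ if no block intersects each $X_i$ in exactly one point. Since a block has three points, this says that no block meets all three $X_i$. Let $G(n)$ be the size of the largest cross-free set present in some STS$(n)$.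

So $G(n)$ is a maximum over all systems on $n$ points; we are free to build the system. Section 1 shows $G(7)=1$ and $G(9)=2$: the two impossibility arguments there used only that seven blocks of which three pass through a given point leave four, and that there are twelve blocks; these numbers are the same in every STS$(7)$ and every STS$(9)$.

The problem comes from Andras Gyarfas, "Large Cross-free sets in Steiner triple systems", arXiv:1509.05527 (2015). There it is known that $G(n)=6k$ for $n=18k+3$, and the conjecture is that $G(6k+3)=2k$ and $G(6k+1)=2k-1$ for every positive integer $k$. We prove it.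

**Theorem 1.** For every $k\ge 1$: $G(6k+3)=2k$ and $G(6k+1)=2k-1$. Equivalently, $G(n)=\lfloor n/3\rfloor-1$ for every admissible $n\ge 7$.

The equivalence is arithmetic: $\lfloor (6k+3)/3\rfloor-1=2k$ and $\lfloor(6k+1)/3\rfloor-1=2k-1$. Also, subsets of cross-free sets are cross-free (shrink the three $X_i$ to a common smaller size), so Theorem 1 says that, for admissible $n\ge 7$, some STS$(n)$ has a cross-free set of size $m\ge 1$ if and only if $m\le\lfloor n/3\rfloor-1$. In Section 9 we prove a strengthening, Theorem 2, about colorings of the blocks with three colors.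

## 3. The upper bound: counting cross pairs

The argument for seven and nine points was that pairs inside a class are a scarce resource. We run the same count in general.

**Proposition 3.** If an STS$(n)$, $n\ge 7$, has a cross-free set of size $m\ge1$, then $n-3m\ge 2$, and therefore $m\le \lfloor n/3\rfloor -1$.

**Proof.** Let $(X_1,X_2,X_3)$ be the cross-free set and $W=V\setminus(X_1\cup X_2\cup X_3)$. Call a pair of points in two different $X_i$ a *cross pair* and a pair inside one $X_i$ an *inner pair*. There are $3m^2$ cross pairs and $3\binom m2$ inner pairs.

Take a cross pair, say between $X_i$ and $X_j$, and look at the third point of its block. It is not in the remaining class, so it lies in $X_i\cup X_j$ or in $W$.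

In the first case the block has two points in one of the two classes and one in the other, so it contains exactly two cross pairs and one inner pair. Each inner pair is in only one block, so there are at most $3\binom m2$ such blocks.

In the second case the block contains exactly one cross pair, and it consists of a point $w\in W$ and two points of $\bigcup X_i$. The blocks through $w$ are disjoint outside $w$, so for each $w$ at most $3m/2$ blocks are of this form.

Every cross pair is in one of these blocks, so
$$3m^2\ \le\ 2\cdot 3\binom m2+\frac{3m}{2}|W| \ =\ 3m(m-1)+\frac{3m}{2}|W| . \tag{2}$$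
Hence $3m\le\frac{3m}2|W|$, so $n-3m=|W|\ge 2$.

Now reduce mod $3$. If $n=6k+3$, then $3$ divides $n-3m$, so $n-3m\ge 3$ and $m\le 2k$. If $n=6k+1$, then $n-3m\equiv 1\pmod 3$, so $n-3m\ge 4$ and $m\le 2k-1$. $\square$

To reach the bound we need $|W|=3$ when $n=6k+3$ and $|W|=4$ when $n=6k+1$. The count also tells us what such a system looks like. Let $N_1$ be the number of blocks of the first kind. The proof gives $3m^2\le 2N_1+\frac{3m}2|W|$, so
$$3\binom m2-N_1\ \le\ \frac{3m^2-3m}{2}-\frac{3m^2}{2}+\frac{3m}{4}|W|\ =\ \frac{3m}{4}\bigl(|W|-2\bigr).$$
With $|W|\le 4$, at most $3m/2$ of the roughly $3m^2/2$ inner pairs can fail to be in a block whose third point is in another class. So the bulk of the system must consist of triples "two points here, one point in another class". We therefore begin with a family in which every inner pair is of this type.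

## 4. Triples that run around three levels

**Definition (idempotent commutative quasigroup).** A quasigroup is a set $Q$ with an operation $\circ$ such that, for all $a,c$, each of the equations $a\circ b=c$ and $b\circ a=c$ has exactly one solution $b$. It is idempotent if $a\circ a=a$ for all $a$, and commutative if $a\circ b=b\circ a$ for all $a,b$.

Example: for $m$ odd, $Q=\mathbb Z_m$ with the midpoint operation $a\circ b=(a+b)/2$. Here $2$ is invertible, and $a\circ b=c$ has the unique solution $b=2c-a$. In $\mathbb Z_3$ one gets $0\circ1=2$, $0\circ2=1$, $1\circ2=0$. This is the only example we use.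

**Construction of $\mathcal D_\pi$.** Let $m$ be odd, $Q=\mathbb Z_m$, and let $\pi$ be a permutation of $Q$. Write $a_i$ for the point $(a,i)\in Q\times\{1,2,3\}$; we call $Q\times\{i\}$ a level and $\{a_1,a_2,a_3\}$ a column. Let $\mathcal D_\pi$ consist of the triples, for all $a\ne b$ in $Q$,
$$\{a_1,b_1,(a\circ b)_2\},\qquad \{a_2,b_2,(a\circ b)_3\},\qquad \{a_3,b_3,(\pi(a\circ b))_1\}. \tag{3}$$
Let $E_\pi$ be the set of pairs $\{a_1,a_2\}$, $\{a_2,a_3\}$, $\{a_3,\pi(a)_1\}$ for $a\in Q$.

**Lemma 4.** Every pair of points of $Q\times\{1,2,3\}$ not in $E_\pi$ lies in exactly one triple of $\mathcal D_\pi$. Pairs in $E_\pi$ lie in none. No triple of $\mathcal D_\pi$ meets all three levels. As a graph, $E_\pi$ is a union of disjoint cycles, one of length $3\ell$ for each $\ell$-cycle of $\pi$.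

**Proof.** Put $\pi_1=\pi_2=\mathrm{id}$ and $\pi_3=\pi$, and read levels mod $3$. Then all triples have the form $\{a_i,b_i,\pi_i(a\circ b)_{i+1}\}$ with $a\ne b$: two points on level $i$, one on level $i+1$. In particular no triple meets three levels.

A pair $a_i,b_i$ with $a\ne b$ can only be the double point of a triple, so it lies in exactly the one triple $\{a_i,b_i,\pi_i(a\circ b)_{i+1}\}$. (It is well defined because $\circ$ is commutative.)

Now take a pair $a_i,c_{i+1}$; any pair on two different levels can be written this way. A triple that meets levels $i$ and $i+1$ must have its two points on level $i$: triples with two points on level $i+1$ meet level $i+2$ instead of $i$, and triples with two points on level $i+2$ meet levels $i+2$ and $i$ only. So the pair can occur only in a triple $\{a_i,b_i,\pi_i(a\circ b)_{i+1}\}$ with $\pi_i(a\circ b)=c$. There is exactly one such $b$, namely $b=2\pi_i^{-1}(c)-a$, and it gives a triple if and only if $b\neq a$. Since $a\circ a=a$, we have $b=a$ exactly when $c=\pi_i(a)$, that is, exactly when $\{a_i,c_{i+1}\}\in E_\pi$.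

Finally, the graph $E_\pi$ can be walked as $a_1,a_2,a_3,\pi(a)_1,\pi(a)_2,\pi(a)_3,\pi^2(a)_1,\dots$, and the walk closes after $3\ell$ steps if $a$ is in an $\ell$-cycle of $\pi$. $\square$

Example with $m=3$ and $\pi=\mathrm{id}$: there are nine triples, and $E_{\mathrm{id}}$ consists of the three columns, viewed as triangles. The nine triples cover $27$ pairs, the triangles $9$, and $27+9=36=\binom92$. If instead $\pi$ fixes $0$ and swaps $1$ and $2$, then the level-$3$ triples become $\{0_3,1_3,1_1\}$, $\{0_3,2_3,2_1\}$, $\{1_3,2_3,0_1\}$, and $E_\pi$ consists of the triangle $0_10_20_3$ and the $6$-cycle $1_11_21_32_12_22_3$. The permutation is our control over the shape of the uncovered graph.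

## 5. Where $\mathcal D_\pi$ alone gets stuck

The sensible first attempt: let $X_i=Q\times\{i\}$, keep all of $\mathcal D_\pi$, add a set $W$ of three or four points, and cover the uncovered pairs $E_\pi$, the pairs between $W$ and $Q\times\{1,2,3\}$ and the pairs inside $W$ by blocks that meet $W$. Any such system is cross-free, because triples of $\mathcal D_\pi$ meet two levels only and a block meeting $W$ has at most two other points. The attempt fails in both residue classes, for two different reasons.

*The case $n=6k+3$: parity.* Here the classes have size $m=2k$, which is even, and an idempotent commutative quasigroup has odd order. Indeed, fix $c$. There are $m$ pairs $(a,b)$ with $a\circ b=c$, one for each $a$. The set of these pairs is symmetric under swapping $a$ and $b$, and the only one fixed by the swap is $(c,c)$, since $a\circ a=a$. So $m$ is odd. The recipe (3) is not available on $2k$ columns.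

*The case $n=6k+1$: too few uncovered pairs.* Here $m=2k-1$ is odd and $\mathcal D_\pi$ exists, with $|W|=4$. Let $p$ be a point of $Q\times\{1,2,3\}$. The four pairs $\{p,w\}$, $w\in W$, must be covered. A block containing $p$ and exactly one $w\in W$ has the form $\{p,q,w\}$ with $\{p,q\}\in E_\pi$, and only two edges of $E_\pi$ contain $p$. So $p$ must lie in some block $\{p,w,w'\}$ with $w,w'\in W$. Different $p$ use different pairs $\{w,w'\}$, and $W$ has only six pairs. Hence $3m\le 6$, so $m=1$. For every $k\ge2$ the attempt fails.

There is a repair for each obstruction. For $n=6k+3$ we apply $\mathcal D_{\mathrm{id}}$ *locally*, on the odd-size blocks of a design on the columns (Section 6). For $n=6k+1$ we *throw away* a carefully chosen set of disjoint triples of $\mathcal D_\pi$, which makes the uncovered graph thick enough to feed four points of $W$ (Section 8).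

## 6. $n=6k+3$ with $k\neq 2$: odd pieces glued along columns

**Definition (pairwise balanced design).** A pairwise balanced design is a pair $(Y,\mathcal P)$ with $\mathcal P$ a family of subsets of $Y$ (blocks, possibly of different sizes) such that every pair of distinct points of $Y$ lies in exactly one block.

Every STS is an example. An example with two block sizes is built in the proof of the next lemma, and written out after it.

**Lemma 5.** For $k=1$ and every $k\ge3$ there is a pairwise balanced design $(Y,\mathcal P)$ with $|Y|=2k+1$, all blocks of size $3$ or $5$, and a point $\infty$ lying only on blocks of size $3$.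

**Proof.** If $2k+1\equiv 1,3\pmod 6$, take an STS$(2k+1)$ and any point as $\infty$. Otherwise $2k+1=6t+5$, and $t\ge1$ because $k\ne 2$. Let $m=2t+1$, $Q=\mathbb Z_m$, and let $\pi$ fix $0$ and swap $2j-1$ with $2j$ for $1\le j\le t$. By Lemma 4, $E_\pi$ consists of the triangle $0_10_20_3$ and $t$ disjoint $6$-cycles, which together pass through all other points. Color the edges of each $6$-cycle alternately with the colors $1$ and $2$. On the $3m+2=6t+5$ points $Q\times\{1,2,3\}\cup\{z_1,z_2\}$ take

* the triples of $\mathcal D_\pi$;
* the triples $\{z_c\}\cup e$ for each $6$-cycle edge $e$ of color $c$;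
* the block $\{z_1,z_2,0_1,0_2,0_3\}$.

Check the pairs. A pair in $Q\times\{1,2,3\}$ outside $E_\pi$ is in exactly one triple of $\mathcal D_\pi$, and in no other block, since the other blocks contain only pairs of $E_\pi$ inside $Q\times\{1,2,3\}$. A $6$-cycle edge of color $c$ is only in its triple with $z_c$. The three edges of the triangle are only in the block of size $5$. A pair $z_c,p$ with $p\notin\{0_1,0_2,0_3\}$ is covered once, because $p$ is on exactly one edge of color $c$. The pairs $z_c,0_i$ and $z_1,z_2$ are only in the block of size $5$. Let $\infty=1_1$, which is not in that block. $\square$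

For $t=1$ (so $k=5$) this is the example with $\pi$ swapping $1$ and $2$ from Section 4: nine triples of $\mathcal D_\pi$, six triples
$$z_11_11_2,\quad z_11_32_1,\quad z_12_22_3,\quad z_21_21_3,\quad z_22_12_2,\quad z_22_31_1,$$
and one block of size $5$. They cover $27+18+10=55=\binom{11}2$ pairs.

**Proposition 6.** $G(6k+3)\ge 2k$ for $k=1$ and every $k\ge3$.

**Proof.** **Step 1: the points.** We want $2k$ columns that fall into pairs, plus three extra points. Take $(Y,\mathcal P,\infty)$ from Lemma 5 and put $Y'=Y\setminus\{\infty\}$, so $|Y'|=2k$. The blocks through $\infty$ have size $3$, and every other point is on exactly one of them; so they partition $Y'$ into $k$ pairs, which we call $g$. Let $W=\{w_0,w_1,w_2\}$,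
$$V=(Y'\times\{1,2,3\})\cup W,\qquad |V|=6k+3,\qquad X_i=Y'\times\{i\}.$$

**Step 2: the blocks.** Pairs in different columns will mostly be handled by odd local copies of $\mathcal D_{\mathrm{id}}$. What these leave over are columns, and we absorb the columns, two at a time, into copies of the nine-point system (1). Take

* (i) for each $P\in\mathcal P$ with $\infty\notin P$: identify $P$ with $\mathbb Z_{|P|}$ (here $|P|$ is $3$ or $5$, so odd) and take the triples of $\mathcal D_{\mathrm{id}}$ on $P\times\{1,2,3\}$;
* (ii) for each pair $g=\{c,d\}$: put
$$(u_0,u_1,u_2)=(c_1,d_1,c_2),\qquad (v_0,v_1,v_2)=(d_2,c_3,d_3),$$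
and take $\{u_0,u_1,u_2\}$, $\{v_0,v_1,v_2\}$ and $\{u_r,v_s,w_{r+s}\}$ for $r,s\in\mathbb Z_3$;
* (iii) the block $W$.

**Step 3: this is an STS.** We check that each kind of pair is covered exactly once. For fixed $g$, the triples (ii) together with $W$ are exactly the system (1) on the nine points $g\times\{1,2,3\}\cup W$. So they cover once all pairs inside $g\times\{1,2,3\}$, all pairs between $g\times\{1,2,3\}$ and $W$, and the pairs inside $W$; the last ones are covered by the block $W$, which is shared by all $g$ and taken once.

By Lemma 4, $\mathcal D_{\mathrm{id}}$ on $P\times\{1,2,3\}$ covers no pair inside a column and covers exactly once each pair of points in two different columns of $P$. Hence: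

* Two points in the same column, or in the two columns of the same $g=\{c,d\}$: the only block of $\mathcal P$ containing both $c$ and $d$ is $g\cup\{\infty\}$, which is not used in (i), and (i) covers no pair inside a column. So such a pair is covered once, by (ii) for the pair $g$ in question.
* Two points in columns $a,b$ that do not form a pair $g$: exactly one $P\in\mathcal P$ contains $a$ and $b$, it does not contain $\infty$, and the pair is covered once by (i) for this $P$. Triples (ii) contain no such pair.
* A point $a_i$ and a point of $W$: covered once, by (ii) for the one $g$ containing $a$.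

**Step 4: cross-free.** Triples (i) meet only two levels. The triple $\{c_1,d_1,c_2\}$ misses $X_3$, and $\{d_2,c_3,d_3\}$ misses $X_1$. All other blocks contain a point of $W$. So no block meets all three $X_i$. $\square$

For $k=1$ there is no $P$ in (i), and we recover the nine-point example of Section 1. For $k=2$ the method has no input: on five points, two triples $\infty ab$, $\infty cd$ through $\infty$ leave the pairs $ac,ad,bc,bd$, and a block of size at least $3$ containing $a$ and $c$ but not $\infty$ would contain $b$ or $d$, and thus repeat the pair $ab$ or $cd$. So fifteen points need a construction of their own.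

## 7. Fifteen points

**Proposition 7.** $G(15)\ge4$.

**Proof.** The plan is to put a Fano plane on seven of the points, and to cover the pairs among the other eight by seven perfect matchings, one for each point of the Fano plane. Points:
$$X_1=\{a_1,a_2,a_3,s_1\},\quad X_2=\{b_1,b_2,b_3,s_2\},\quad X_3=\{c_1,c_2,s_3,s_3'\},\quad W=\{w_1,w_2,w_3\}.$$
(In this section the index on a letter is just a label, not a level.) On $S=W\cup\{s_1,s_2,s_3,s_3'\}$ take the Fano plane
$$W,\quad w_1s_1s_2,\quad w_1s_3s_3',\quad w_2s_1s_3,\quad w_2s_2s_3',\quad w_3s_1s_3',\quad w_3s_2s_3 .$$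
Each $w_i$ is with each of $s_1,s_2,s_3,s_3'$ once, and the six pairs among $s_1,s_2,s_3,s_3'$ occur once each. Add the triples $\{s\}\cup e$, where $s\in S$ and $e$ runs over the edges of $F_s$:

| $s$ | $F_s$ |
|---|---|
| $s_3$ | $a_1a_2,\ a_3c_1,\ b_1b_2,\ b_3c_2$ |
| $s_3'$ | $a_1a_3,\ a_2c_2,\ b_1b_3,\ b_2c_1$ |
| $s_1$ | $b_2b_3,\ a_1b_1,\ a_2c_1,\ a_3c_2$ |
| $s_2$ | $a_2a_3,\ a_1b_2,\ b_3c_1,\ b_1c_2$ |
| $w_1$ | $c_1c_2,\ a_1b_3,\ a_2b_1,\ a_3b_2$ |
| $w_2$ | $a_1c_1,\ b_2c_2,\ a_3b_1,\ a_2b_3$ |
| $w_3$ | $a_1c_2,\ b_1c_1,\ a_2b_2,\ a_3b_3$ |

**This is an STS.** Each row is a perfect matching of the eight points $a_1,a_2,a_3,b_1,b_2,b_3,c_1,c_2$, so a pair of one of these points with $s\in S$ is covered once. The $28$ pairs among the eight points are each in one row: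

* $aa$: $a_1a_2$ in $F_{s_3}$, $a_1a_3$ in $F_{s_3'}$, $a_2a_3$ in $F_{s_2}$;
* $bb$: $b_1b_2$ in $F_{s_3}$, $b_1b_3$ in $F_{s_3'}$, $b_2b_3$ in $F_{s_1}$;
* $cc$: $c_1c_2$ in $F_{w_1}$;
* $ab$: $a_1b_1$ in $F_{s_1}$; $a_1b_2$ in $F_{s_2}$; $a_1b_3,a_2b_1,a_3b_2$ in $F_{w_1}$; $a_3b_1,a_2b_3$ in $F_{w_2}$; $a_2b_2,a_3b_3$ in $F_{w_3}$;
* $ac$: $a_3c_1$ in $F_{s_3}$; $a_2c_2$ in $F_{s_3'}$; $a_2c_1,a_3c_2$ in $F_{s_1}$; $a_1c_1$ in $F_{w_2}$; $a_1c_2$ in $F_{w_3}$;
* $bc$: $b_3c_2$ in $F_{s_3}$; $b_2c_1$ in $F_{s_3'}$; $b_3c_1,b_1c_2$ in $F_{s_2}$; $b_2c_2$ in $F_{w_2}$; $b_1c_1$ in $F_{w_3}$.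

These are $3+3+1+9+6+6=28$ pairs, and the table has $7\cdot4=28$ entries, so none is repeated.

**Cross-free.** Every line of the Fano plane on $S$ contains a point of $W$, and so do the triples from the rows of $w_1,w_2,w_3$. For the other rows: $s_3,s_3'\in X_3$, and their rows contain no $ab$ edge; $s_1\in X_1$, and its row contains no $bc$ edge; $s_2\in X_2$, and its row contains no $ac$ edge. $\square$

## 8. $n=6k+1$: remove disjoint triples, then cut the leftover into four matchings

**Proposition 8.** $G(6k+1)\ge 2k-1$ for every $k\ge1$.

### 8.1. What has to be removed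

Let $m=2k-1$, $Q=\mathbb Z_m$, $X_i=Q\times\{i\}$ and $W=\{w_1,w_2,w_3,z\}$, so that $3m+4=6k+1$. We saw in Section 5 that $E_\pi$, with two edges at each point, is too thin: a point that is joined to the four points of $W$ by four different blocks needs four uncovered edges. If we delete from $\mathcal D_\pi$ one triple through $p$, the two pairs of that triple at $p$ become uncovered, and $p$ has exactly the four edges it needs. So we want to delete *disjoint* triples.

Not all points should be treated alike, since the pairs inside $W$ must also be covered. Take $\{w_1,w_2,w_3\}$ as a block. Then $\{z,w_i\}$ needs a third point, call it $x_i$, outside $W$. The point $x_i$ is joined to $z$ and $w_i$ by the block $\{z,w_i,x_i\}$, and it needs only two more edges, for the other two $w$'s. So the points $x_1,x_2,x_3$ should be in no deleted triple. This gives the following plan, in which a *matching* is a set of pairwise disjoint pairs, and it *covers* the points on its pairs.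

**Plan.** Find a permutation $\pi$ of $Q$ and

* a set $\mathcal P\subset\mathcal D_\pi$ of pairwise disjoint triples covering all points of $Q\times\{1,2,3\}$ except three points $x_1,x_2,x_3$;
* a partition of the edge set of
$$L=E_\pi\cup\{\text{pairs inside triples of }\mathcal P\}$$
into matchings $M_1,M_2,M_3,N$, such that $M_i$ covers exactly all points except $x_i$, and $N$ covers exactly all points except $x_1,x_2,x_3$.

**Step 1: the plan suffices.** Given these data, let $V=Q\times\{1,2,3\}\cup W$, with blocks
$$\mathcal D_\pi\setminus\mathcal P;\quad \{w_i\}\cup f\ (f\in M_i);\quad \{z\}\cup f\ (f\in N);\quad \{w_1,w_2,w_3\};\quad \{z,w_i,x_i\}\ (i=1,2,3). \tag{4}$$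
*It is an STS.* By Lemma 4, a pair inside $Q\times\{1,2,3\}$ is either in $E_\pi$ or in exactly one triple of $\mathcal D_\pi$. So it lies either in exactly one triple of $\mathcal D_\pi\setminus\mathcal P$, or in $L$, and not both; and the edges of $L$ listed in its definition are all distinct. Pairs in $L$ are in exactly one of the four matchings, so they are covered once. A pair $w_i,p$ with $p\in Q\times\{1,2,3\}$ is covered once via $M_i$ if $p\neq x_i$, and only by $\{z,w_i,x_i\}$ if $p=x_i$. A pair $z,p$ is covered once via $N$ if $p\notin\{x_1,x_2,x_3\}$, and only by $\{z,w_i,x_i\}$ if $p=x_i$. The pairs $w_iw_j$ are in $\{w_1,w_2,w_3\}$ only, and $z,w_i$ in $\{z,w_i,x_i\}$ only.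

*It is cross-free.* Triples of $\mathcal D_\pi$ meet only two levels, and all other blocks in (4) meet $W$. So $(X_1,X_2,X_3)$ is a cross-free set of size $2k-1$.

It remains to carry out the plan.

### 8.2. The permutation

**Step 2: choosing $\pi$.** We want $E_\pi$ to consist of $6$-cycles on nearly all columns, because the edges of a $6$-cycle split into two matchings that each cover all its points, while a triangle does not split into two matchings at all. A bounded number of *special* columns takes care of the residue of $m$ mod $6$.

Write $m=6h+r$ with $h\ge0$, $r\in\{1,3,5\}$, and $Q=\{0,\dots,m-1\}$. Put $e=6h$ and let $R=\{e,\dots,e+r-1\}$ be the set of special columns. Group the columns $0,\dots,6h-1$ into $T_j=\{3j,3j+1,3j+2\}$, $0\le j<2h$, and let $j'=j+1$ for $j$ even, $j'=j-1$ for $j$ odd; this pairs up the indices $0,\dots,2h-1$. Define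
$$\pi(3j+\rho)=3j'+\rho\qquad(0\le j<2h,\ \rho\in\{0,1,2\}).$$
On $R$ let $\pi=\mathrm{id}$ if $r\in\{1,3\}$. If $r=5$, let $\pi$ fix $e$ and act on the others as the $4$-cycle
$$e+4\to e+1\to e+3\to e+2\to e+4 .$$

The permutation $\pi$ maps $R$ to $R$. We shall choose each triple of $\mathcal P$ inside the special columns or inside the non-special ones. Then $L$ has no edge between the two kinds of columns, and the matchings can be built separately on the two parts. The points $x_1,x_2,x_3$ will all be in special columns, so on the non-special part each of $M_1,M_2,M_3,N$ must cover every point.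

### 8.3. Non-special columns

**Step 3: the triples of $\mathcal P$ here.** We want to partition all the non-special points into triples of $\mathcal D_\pi$. For each $j$ with $0\le j<2h$ take
$$\{(3j)_1,(3j{+}2)_1,(3j{+}1)_2\},\quad \{(3j)_2,(3j{+}2)_2,(3j{+}1)_3\},\quad \{(3j)_3,(3j{+}2)_3,(3j'{+}1)_1\}.$$
They belong to $\mathcal D_\pi$, because $(3j)\circ(3j+2)=3j+1$ and $\pi(3j+1)=3j'+1$. Call $\rho$ the *class* of a point $(3j+\rho)_i$. The points of class $0$ and $2$ on level $i$ of $T_j$ are in the $i$-th triple for $j$ and in no other. The point $(3j+1)_2$ is in the first triple for $j$, the point $(3j+1)_3$ in the second triple for $j$, and the point $(3j+1)_1$ in the third triple for $j'$, since $(j')'=j$. So the triples partition $\bigcup_jT_j\times\{1,2,3\}$, and each triple has exactly one point of each class.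

**Step 4: the matchings here.** We split each $6$-cycle between $N$ and one $M_i$, with $i$ decided by the class, and then use the triples to supply the other two $M$'s. For $j$ even, $a=3j+\rho$ and $a'=a+3=\pi(a)$, the edges of $E_\pi$ form the $6$-cycle $a_1a_2a_3a_1'a_2'a_3'$, all of whose points have class $\rho$. Put
$$a_1a_2,\ a_3a_1',\ a_2'a_3'\ \text{ into } M_{\rho+1},\qquad a_2a_3,\ a_1'a_2',\ a_3'a_1\ \text{ into } N .$$
In each triple of $\mathcal P$, put the pair opposite its class-$\rho$ point into $M_{\rho+1}$, for $\rho=0,1,2$.

Now take a point of class $\rho$. From its $6$-cycle it is covered once by $N$ and once by $M_{\rho+1}$. In its triple it is on two pairs, the ones opposite the points of the two other classes, so it is covered once by each of the other two $M$'s, and not again by $M_{\rho+1}$. Thus each of $M_1,M_2,M_3,N$ covers it exactly once, as required, and all edges of $L$ on these columns have been used once.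

### 8.4. Special columns

Write column $e+c$ simply as $c$. If $a+b=2c$ as integers, then $(e+a)\circ(e+b)=e+c$ in $\mathbb Z_m$, so midpoints such as $0\circ2=1$, $1\circ3=2$, $0\circ4=2$ are valid with this notation.

**Step 5: $r=1$.** There is one special column, and the aim is to split a single triangle. Take no triples, and $x_i=0_i$. The graph $E_\pi$ on $R$ is the triangle $0_10_20_3$. Put $0_j0_l$ into $M_i$ for $\{i,j,l\}=\{1,2,3\}$, and nothing into $N$. Then $M_i$ misses exactly $0_i$, and $N$ misses exactly $0_1,0_2,0_3$ on this column.

For $k=1$ (so $m=1$) this already gives the whole system (4): the blocks $w_10_20_3$, $w_20_10_3$, $w_30_10_2$, $w_1w_2w_3$, $zw_10_1$, $zw_20_2$, $zw_30_3$, a Fano plane.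

**Step 6: $r=3$.** Three special columns, with $\pi=\mathrm{id}$ on them, have $9$ points; we need two disjoint triples that miss three points. Take
$$\{0_1,2_1,1_2\},\qquad\{0_2,2_2,1_3\}.$$
They are in $\mathcal D_\pi$ since $0\circ2=1$, and they miss exactly $1_1,2_3,0_3$. The graph $E_\pi$ on $R$ consists of the three triangles $c_1c_2c_3$, $c=0,1,2$. Put $x_1=1_1$, $x_2=2_3$, $x_3=0_3$ and

* $N$: $0_10_2,\ 1_21_3,\ 2_12_2$
* $M_1$: $0_30_1,\ 2_32_2,\ 2_11_2,\ 0_21_3$
* $M_2$: $0_30_2,\ 1_11_2,\ 0_12_1,\ 2_21_3$
* $M_3$: $1_11_3,\ 2_32_1,\ 0_11_2,\ 0_22_2$

Each line consists of disjoint pairs. $M_1$ covers $0_1,2_1,0_2,1_2,2_2,0_3,1_3,2_3$ and misses $1_1$. $M_2$ covers $0_1,1_1,2_1,0_2,1_2,2_2,0_3,1_3$ and misses $2_3$. $M_3$ covers $0_1,1_1,2_1,0_2,1_2,2_2,1_3,2_3$ and misses $0_3$. $N$ covers $0_1,2_1,0_2,1_2,2_2,1_3$ and misses exactly $1_1,2_3,0_3$. The edges of $L$ on these columns are placed as follows: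

| part of $L$ | edges and their matchings |
|---|---|
| triangle $c=0$ | $0_10_2$ in $N$; $0_20_3$ in $M_2$; $0_30_1$ in $M_1$ |
| triangle $c=1$ | $1_11_2$ in $M_2$; $1_21_3$ in $N$; $1_31_1$ in $M_3$ |
| triangle $c=2$ | $2_12_2$ in $N$; $2_22_3$ in $M_1$; $2_32_1$ in $M_3$ |
| triple $0_12_11_2$ | $0_12_1$ in $M_2$; $0_11_2$ in $M_3$; $2_11_2$ in $M_1$ |
| triple $0_22_21_3$ | $0_22_2$ in $M_3$; $0_21_3$ in $M_1$; $2_21_3$ in $M_2$ |

These are $9+6=15$ edges, and the matchings have $3+4+4+4=15$ edges, so each is used once.

**Step 7: $r=5$.** Five special columns have $15$ points, and we need four disjoint triples missing three points. Here the $4$-cycle of $\pi$ comes in. Take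
$$\{1_1,3_1,2_2\},\quad\{0_1,2_1,1_2\},\quad\{0_2,4_2,2_3\},\quad\{1_3,3_3,4_1\}.$$
The first three are in $\mathcal D_\pi$ by the midpoints $1\circ3=2$, $0\circ2=1$, $0\circ4=2$; the last one because $1\circ3=2$ and $\pi(2)=4$. They are disjoint: they contain all of level $1$, the points $0_2,1_2,2_2,4_2$ of level $2$ and $1_3,2_3,3_3$ of level $3$. So they miss exactly $0_3,3_2,4_3$. The edges of $E_\pi$ on $R$ are $c_1c_2$ and $c_2c_3$ for $0\le c\le4$, and, from $\pi(0)=0$, $\pi(4)=1$, $\pi(1)=3$, $\pi(3)=2$, $\pi(2)=4$, the pairs $0_30_1,\ 4_31_1,\ 1_33_1,\ 3_32_1,\ 2_34_1$. Put $x_1=0_3$, $x_2=3_2$, $x_3=4_3$ and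

* $N$: $0_10_2,\ 1_11_2,\ 1_33_1,\ 3_32_1,\ 2_22_3,\ 4_14_2$
* $M_1$: $1_21_3,\ 3_13_2,\ 4_24_3,\ 1_12_2,\ 0_12_1,\ 0_22_3,\ 3_34_1$
* $M_2$: $0_30_1,\ 4_31_1,\ 2_34_1,\ 3_12_2,\ 2_11_2,\ 0_24_2,\ 1_33_3$
* $M_3$: $0_30_2,\ 3_23_3,\ 2_12_2,\ 1_13_1,\ 0_11_2,\ 4_22_3,\ 1_34_1$

Each line consists of disjoint pairs; sorted by level, the points covered are:

| matching | level 1 | level 2 | level 3 | missed |
|---|---|---|---|---|
| $N$ | $0,1,2,3,4$ | $0,1,2,4$ | $1,2,3$ | $3_2,\ 0_3,\ 4_3$ |
| $M_1$ | $0,1,2,3,4$ | $0,1,2,3,4$ | $1,2,3,4$ | $0_3$ |
| $M_2$ | $0,1,2,3,4$ | $0,1,2,4$ | $0,1,2,3,4$ | $3_2$ |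
| $M_3$ | $0,1,2,3,4$ | $0,1,2,3,4$ | $0,1,2,3$ | $4_3$ |

The edges of $L$ on these columns are placed as follows:

| part of $L$ | edges and their matchings |
|---|---|
| $c_1c_2$ | $c=0$ in $N$; $c=1$ in $N$; $c=2$ in $M_3$; $c=3$ in $M_1$; $c=4$ in $N$ |
| $c_2c_3$ | $c=0$ in $M_3$; $c=1$ in $M_1$; $c=2$ in $N$; $c=3$ in $M_3$; $c=4$ in $M_1$ |
| $c_3\pi(c)_1$ | $0_30_1$ in $M_2$; $4_31_1$ in $M_2$; $1_33_1$ in $N$; $3_32_1$ in $N$; $2_34_1$ in $M_2$ |
| triple $1_13_12_2$ | $1_13_1$ in $M_3$; $1_12_2$ in $M_1$; $3_12_2$ in $M_2$ |
| triple $0_12_11_2$ | $0_12_1$ in $M_1$; $0_11_2$ in $M_3$; $2_11_2$ in $M_2$ |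
| triple $0_24_22_3$ | $0_24_2$ in $M_2$; $0_22_3$ in $M_1$; $4_22_3$ in $M_3$ |
| triple $1_33_34_1$ | $1_33_3$ in $M_2$; $1_34_1$ in $M_3$; $3_34_1$ in $M_1$ |

These are $15+12=27$ edges, and the matchings have $6+7+7+7=27$ edges, so each is used once.

In each of the three cases, the special and non-special parts together carry out the plan, and Step 1 gives $G(6k+1)\ge2k-1$ for all $k\ge1$. $\square$

**Proof of Theorem 1.** The upper bounds are Proposition 3. The lower bounds are Propositions 6 and 7 for $n=6k+3$ and Proposition 8 for $n=6k+1$. $\blacksquare$

## 9. Three-colorings of the blocks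

Color the blocks of an STS with three colors. For each color, consider the connected components of the hypergraph $(V,\{\text{blocks of that color}\})$; these are the *monochromatic components*. A point on no block of a color is a component of size one in that color.

A cross-free set produces a coloring with small components: every block misses some $X_i$, so color it with such an $i$. Then color $i$ never touches $X_i$. In the nine-point example, all components then have at most $9-2=7$ points. The next theorem says that no coloring can do better than the best cross-free set.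

**Theorem 2.** Let $n\ge7$ be admissible. In every $3$-coloring of the blocks of every STS$(n)$ there is a monochromatic component with at least $\lceil 2n/3\rceil+1$ points. For every admissible $n\ge7$ this is sharp: some STS$(n)$ has a $3$-coloring with all monochromatic components of size at most $\lceil 2n/3\rceil+1$.

**Proof of sharpness.** By Theorem 1 take an STS$(n)$ with a cross-free set of size $m=\lfloor n/3\rfloor-1$, and color each block by some $i$ with $B\cap X_i=\emptyset$. The components in color $i$ are single points or lie in $V\setminus X_i$, which has size $n-\lfloor n/3\rfloor+1=\lceil 2n/3\rceil+1$. $\square$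

**Proof of the lower bound.** **Step 1: set-up.** We pass from blocks to pairs. Give each pair of points the color of its block, and let $G_c$ be the graph of pairs of color $c$. Its components are the monochromatic components in color $c$. If some $G_c$ is connected, it gives a component of size $n$, and $n-\lceil 2n/3\rceil=\lfloor n/3\rfloor\ge 2$, so $n\ge\lceil 2n/3\rceil+1$ and we are done. From now on each $G_c$ is disconnected.

Let $A$ be a component of $G_1$ and $B=V\setminus A\neq\emptyset$. All pairs between $A$ and $B$ have color $2$ or $3$. For a partition of $V$ into two nonempty sides, call a vertex *$c$-pure* if all its pairs to the opposite side have color $c$, and *pure* if it is $c$-pure for some $c$.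

The natural strategy is to find three disjoint sets whose complements are monochromatic components and which no block crosses; then Proposition 3 forces one of the three sets to be small, so its complement is large. Pure vertices produce such sets.

**Step 2: an observation on pure vertices.** Let $V=P\cup P'$ be a partition into nonempty sets with no color-$1$ pair between $P$ and $P'$, and suppose that $P$ contains a pure vertex. We claim that there are nonempty disjoint sets $P_2,P_3\subset P$ such that

* $V\setminus P_3$ is a component of $G_2$, and $V\setminus P_2$ is a component of $G_3$; in particular no color-$2$ pair leaves $P_3$ and no color-$3$ pair leaves $P_2$;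
* no block meets all of $P_2,P_3,P'$.

A pure vertex of $P$ is $2$-pure or $3$-pure; by symmetry let it be $2$-pure. It is joined in color $2$ to every vertex of $P'$, so $P'$ lies in one component $K$ of $G_2$, and $K\ne V$. The vertices outside $K$ lie in $P$. They have no color-$2$ pair to $P'\subset K$ and no color-$1$ pair to $P'$, so they are $3$-pure. Since $K\neq V$, a $3$-pure vertex exists in $P$. By the same argument with colors $2$ and $3$ exchanged, $P'$ lies in one component $K'\ne V$ of $G_3$, and the vertices outside $K'$ lie in $P$ and are $2$-pure. Put $P_3=V\setminus K$ and $P_2=V\setminus K'$. They are nonempty subsets of $P$, and they are disjoint because a vertex cannot be both $2$-pure and $3$-pure. Since $K$ and $K'$ are components, no color-$2$ pair leaves $P_3$ and no color-$3$ pair leaves $P_2$.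

Finally suppose that a block has points $x\in P_2$, $y\in P_3$, $q\in P'$. Its color is not $1$, because of the pair $xq$ between $P$ and $P'$; it is not $2$, because the pair $yq$ leaves $P_3$; it is not $3$, because the pair $xq$ leaves $P_2$. This is a contradiction.

**Step 3: Case 1, $A$ contains a pure vertex.** Apply Step 2 with $(P,P')=(A,B)$ to get $A_2,A_3\subset A$. No block meets all three of $A_2,A_3,B$. Shrink these three sets to their smallest size, which is at least $1$; the result is a cross-free set, and Proposition 3 gives
$$\min(|A_2|,|A_3|,|B|)\le\lfloor n/3\rfloor-1 .$$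
The sets $V\setminus A_2$, $V\setminus A_3$ and $V\setminus B=A$ are components of $G_3$, $G_2$ and $G_1$. One of them has at least $n-\lfloor n/3\rfloor+1=\lceil2n/3\rceil+1$ points.

**Step 4: Case 1′, $B$ contains a pure vertex.** Here $V\setminus A=B$ need not be a component, so Case 1 does not apply with the roles of $A$ and $B$ exchanged; we replace $A$ by a better component of $G_1$. Apply Step 2 with $(P,P')=(B,A)$ to get $B_2,B_3\subset B$. A pair between $B_2$ and $B_3$ leaves both sets, so it has neither color $3$ nor color $2$; it has color $1$. Hence $B_2\cup B_3$ lies in one component $A'$ of $G_1$, and $V\setminus A'\ne\emptyset$. Let $v\in B_2$. It has no color-$1$ pair to $V\setminus A'$, because $A'$ is a component of $G_1$, and no color-$3$ pair to $V\setminus A'$, because such a pair would leave $B_2\subset A'$. So $v$ is $2$-pure for the partition $A',V\setminus A'$, and Case 1 applies to the component $A'$.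

**Step 5: Case 2, no pure vertices; the structure.** Now the strategy of three sets has nothing to start from. Instead the coloring turns out to be rigid, with four parts. Let $K$ be a component of $G_2$, and let
$$A^1=A\cap K,\quad A^2=A\setminus K,\quad B^1=B\cap K,\quad B^2=B\setminus K .$$
No vertex is $3$-pure, so every vertex has a color-$2$ pair to the opposite side, and the other end is in the same component of $G_2$. Hence $K$ meets both $A$ and $B$, and so does the nonempty set $V\setminus K$, which is a union of components of $G_2$. So all four parts are nonempty.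

Pairs between $A^1$ and $B^2$ and pairs between $A^2$ and $B^1$ do not have color $1$ (they join $A$ and $B$) and do not have color $2$ (they join $K$ and $V\setminus K$). So they have color $3$, and each of $A^1\cup B^2$, $A^2\cup B^1$ is connected in $G_3$. As $G_3$ is disconnected, these two sets are exactly its components. Therefore pairs $A^1B^1$ and $A^2B^2$, which join $A$ with $B$ and join different components of $G_3$, have color $2$. Pairs $A^1A^2$ and $B^1B^2$ join $K$ with $V\setminus K$ and join different components of $G_3$, so they have color $1$. In summary: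

| color | pairs of parts joined entirely in this color |
|---|---|
| $1$ | $A^1A^2$ and $B^1B^2$ |
| $2$ | $A^1B^1$ and $A^2B^2$ |
| $3$ | $A^1B^2$ and $A^2B^1$ |

For three different parts $P,S,T$, the colors of the $PS$, $PT$ and $ST$ pairs are all different. A block has one color, so every block meets at most two parts. Also, the union of any two parts lies in one monochromatic component.

**Step 6: Case 2, counting.** We now show that two of the four parts together are large; the count is the one from Section 3, with four classes and no $W$. Let $p_1\ge p_2\ge p_3\ge p_4$ be the sizes of the parts. A pair joining two different parts lies in a block whose third point is in one of these two parts, so the block contains exactly two such pairs and one pair inside a part. Pairs inside parts lie in one block each, so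
$$\sum_{i<j}p_ip_j\le 2\sum_i\binom{p_i}2 .$$
With $\Sigma=\sum_ip_i^2$ and $\sum_i p_i=n$ this reads $\frac{n^2-\Sigma}2\le\Sigma-n$, that is,
$$\Sigma\ \ge\ \frac{n^2+2n}{3}. \tag{5}$$

Suppose that $t=p_1+p_2\le\lceil 2n/3\rceil$. Since $n\equiv0$ or $1\pmod 3$, we have $\lceil 2n/3\rceil\le\frac{2n+1}3$, so $t\le\frac{2n+1}{3}$. Let $s=p_3+p_4=n-t$. We have $p_1^2+p_2^2=t^2-2p_1p_2=t^2-2(t-p_2)p_2$, and $p_3^2+p_4^2\le p_2(p_3+p_4)=p_2s$ because $p_3,p_4\le p_2$. So
$$\Sigma\le t^2-2(t-p_2)p_2+p_2s=:f(p_2),\qquad \frac s2\le p_2\le\frac t2 ,$$
where the lower limit holds because $p_2\ge p_3\ge s/2$ and the upper one because $p_2\le p_1$. As a function of $p_2$, $f$ is a quadratic polynomial with leading coefficient $2$, so it is convex and $\Sigma\le\max\bigl(f(s/2),f(t/2)\bigr)$. We bound both values.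

At the upper end,
$$f(t/2)=t^2-\frac{t^2}{2}+\frac{ts}{2}=\frac{t(t+s)}2=\frac{tn}{2}\le\frac{n(2n+1)}6=\frac{n^2+n/2}{3}<\frac{n^2+2n}3 .$$

At the lower end,
$$f(s/2)=t^2-ts+\frac{s^2}2+\frac{s^2}2=t^2-ts+s^2=3t^2-3tn+n^2 ,$$
using $s=n-t$. As a function of $t$ this has derivative $6t-3n$, so it is increasing for $t\ge n/2$; and indeed $t\ge n/2$, as $t$ is the sum of the two largest of four numbers with sum $n$. So we may insert the largest allowed value $t=\frac{2n+1}3$, for which $3t=2n+1$ and $t-n=\frac{1-n}3$:
$$f(s/2)\le(2n+1)\cdot\frac{1-n}3+n^2=\frac{n^2+n+1}{3}<\frac{n^2+2n}{3},$$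
since $n>1$. So $\Sigma<\frac{n^2+2n}3$, which contradicts (5).

Hence $p_1+p_2\ge\lceil 2n/3\rceil+1$, and by Step 5 the union of the two largest parts lies in a monochromatic component, which therefore has at least $\lceil 2n/3\rceil+1$ points. $\blacksquare$
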